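\title{The range of Hausdorff dimension on compact families of sets}

\begin{abstract}
Let $K$ be a non-empty compact metric space. We show that a non-empty set $A\subset[0,\dim_H K]$ is the set of Hausdorff dimensions of the members of a family of compact subsets of $K$, compact in the Hausdorff metric, if and only if $A$ is analytic. If $K$ is infinite, the family can be chosen homeomorphic to the Cantor set, and $A$ is countable exactly when the family can be chosen countable. The proof starts from the family of all compact subsets and continuously enlarges the members of unwanted dimension.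
\end{abstract}

\section{Introduction}

Let $(K,d)$ be a non-empty compact metric space, and let $\mathcal{K}(K)$ be the space of non-empty compact subsets of $K$ with the Hausdorff metric $d_H$. We write $\dim$ for Hausdorff dimension. It takes values in $[0,\infty]$, which carries the order topology and is homeomorphic to $[0,1]$; if $\dim K=\infty$, then $[0,\dim K]$ means $[0,\infty]$. The \emph{dimension set} of a family $\mathcal{C}\subset\mathcal{K}(K)$ is
\[
\Delta(\mathcal{C})=\{\dim C: C\in\mathcal{C}\}\subset[0,\dim K].
\]
Which sets are of the form $\Delta(\mathcal{C})$ for a \emph{compact} family $\mathcal{C}$?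

If $\dim$ were continuous on $\mathcal{K}(K)$, then $\Delta(\mathcal{C})$ would be compact; if it were upper or lower semicontinuous, then $\Delta(\mathcal{C})$ would at least have a largest or a smallest element. But the Hausdorff metric compares two sets at one scale, while dimension depends on arbitrarily small scales, and both kinds of semicontinuity fail. In $K=[0,1]$,
\begin{equation}\label{eq:two-limits}
[0,2^{-k}]\to\{0\}\qquad\text{and}\qquad \{j2^{-k}:0\le j\le 2^k\}\to[0,1]\qquad(k\to\infty),
\end{equation}
so in the limit the dimension can drop from $1$ to $0$ and jump from $0$ to $1$. What survives is measurability: $\dim$ is a Borel function on $\mathcal{K}(K)$ (Lemma~\ref{lem:borel}), so $\Delta(\mathcal{C})$ is the Borel image of a compact set and is therefore analytic. Here a subset of a Polish space (a separable, completely metrizable space) is \emph{analytic} if it is empty or a continuous image of a Polish space. Since \eqref{eq:two-limits} leaves no topological constraint in sight, one may guess that analyticity is the only one.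

For subsets of Euclidean space this is known: for every compact $K\subset\mathbb{R}^d$ and every non-empty analytic $A\subset[0,\dim K]$ there is a compact $\mathcal{C}\subset\mathcal{K}(K)$ with $\Delta(\mathcal{C})=A$. The following problem is posed by Balka, Elekes and Kiss \cite{BEK}.

\begin{quote}
\emph{Let $K$ be a non-empty compact metric space and let $A\subset[0,\dim K]$ be a non-empty analytic set. Is there a compact $\mathcal{C}\subset\mathcal{K}(K)$ with $\Delta(\mathcal{C})=A$?}
\end{quote}

The answer is yes.

\begin{theorem}\label{thm:main}
Let $K$ be a non-empty compact metric space and let $A\subset[0,\dim K]$ be a non-empty analytic set. Then there is a compact $\mathcal{C}\subset\mathcal{K}(K)$ with $\{\dim C:C\in\mathcal{C}\}=A$.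
\end{theorem}

\begin{theorem}\label{thm:class}
For a non-empty compact metric space $K$ and a non-empty set $A\subset[0,\dim K]$ the following are equivalent:
\begin{enumerate}
\item[(1)] $A$ is analytic;
\item[(2)] $A=\{\dim C:C\in\mathcal{C}\}$ for some analytic $\mathcal{C}\subset\mathcal{K}(K)$;
\item[(3)] $A=\{\dim C:C\in\mathcal{C}\}$ for some compact $\mathcal{C}\subset\mathcal{K}(K)$.
\end{enumerate}
If $K$ is infinite, these are also equivalent to
\begin{enumerate}
\item[(4)] $A=\{\dim C:C\in\mathcal{C}\}$ for some $\mathcal{C}\subset\mathcal{K}(K)$ homeomorphic to the Cantor set.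
\end{enumerate}
Moreover, $A$ is countable if and only if $\mathcal{C}$ in \textup{(3)} can be chosen countable. In that case $\mathcal{C}$ can be taken to be the set of terms of a convergent sequence together with its limit.
\end{theorem}

The assumption in (4) cannot be dropped: if $K$ is finite, then $\mathcal{K}(K)$ is finite and contains no Cantor set.

A general compact metric space has no coordinates, translations or dilations with which to build a set of prescribed dimension that depends continuously on a parameter. The proof builds no such sets. The whole space $\mathcal{K}(K)$ is a compact family in which every dimension from $[0,\dim K]$ occurs, and the task is to get rid of the dimensions outside $A$. Deleting members would destroy compactness, so we enlarge them instead. If $a=\max A$ exists, we work inside a set of dimension $a$ and add to each member a set that depends continuously on a parameter and is either countable, which leaves the dimension unchanged, or of dimension $a$, which replaces it by an element of $A$. The two limits in \eqref{eq:two-limits} are the two devices that make this continuous. Section~\ref{sec:glue}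 shows them in the countable case and glues countably many families into one, which removes the assumption that $\max A$ exists. Section~\ref{sec:raise} constructs the added set, and Sections~\ref{sec:analytic} and~\ref{sec:cantor} prove the two theorems. Section~\ref{sec:abstract} lists the properties of $\dim$ that Theorem~\ref{thm:main} needs.

\section{Dimension, the Hausdorff metric and analytic sets}\label{sec:prelim}

Throughout, $B(p,r)=\{x\in K:d(x,p)\le r\}$ is the closed ball; it is compact.

\subsection*{Hausdorff dimension}
For $t>0$, $\delta\in(0,\infty]$ and $E\subset K$ let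
\[
\mathcal{H}^t_\delta(E)=\inf\Big\{\sum_{i\ge1}(\operatorname{diam}U_i)^t: E\subset\bigcup_{i\ge1}U_i,\ \operatorname{diam}U_i\le\delta\Big\},\qquad \mathcal{H}^t(E)=\sup_{\delta>0}\mathcal{H}^t_\delta(E).
\]
Then $\mathcal{H}^t$ is Hausdorff measure, $\mathcal{H}^t_\infty$ is Hausdorff content, and $\dim E=\inf\{t>0:\mathcal{H}^t(E)=0\}$, with $\inf\emptyset=\infty$; in particular $\dim\emptyset=0$. We use the following textbook facts.
\begin{enumerate}
\item[(D1)] $\mathcal{H}^t(E)=\infty$ for $t<\dim E$ and $\mathcal{H}^t(E)=0$ for $t>\dim E$. Hence $0<\mathcal{H}^t(E)<\infty$ implies $\dim E=t$.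
\item[(D2)] $\mathcal{H}^t(E)=0$ if and only if $\mathcal{H}^t_\infty(E)=0$, because all sets of a cover with $\sum(\operatorname{diam}U_i)^t<\varepsilon$ have diameter less than $\varepsilon^{1/t}$.
\item[(D3)] $\dim$ is monotone and countably stable: $\dim\bigcup_{i\ge1}E_i=\sup_i\dim E_i$. Points have dimension $0$, so $\dim(E\cup S)=\dim E$ for every countable $S$.
\end{enumerate}

The first lemma is the only deep input from geometric measure theory. It says that $\Delta(\mathcal{K}(E))=[0,\dim E]$.

\begin{lemma}\label{lem:ivt}
If $E$ is a non-empty compact metric space and $t\in[0,\dim E]$, then there is a non-empty compact $C\subset E$ with $\dim C=t$.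
\end{lemma}

\begin{proof}
For $t=0$ take a point, and for $t=\dim E$ take $C=E$. If $0<t<\dim E$, then $\mathcal{H}^t(E)=\infty$ by (D1). By Howroyd's theorem \cite{How}, a compact metric space of positive $\mathcal{H}^t$ measure contains a compact set $C$ with $0<\mathcal{H}^t(C)<\infty$, and $\dim C=t$ by (D1).
\end{proof}

Dilations let one copy $[0,1]$ into a small neighborhood of $0$. The substitute in a general space is a point near which no dimension is lost. Not every point will do (take the point $2$ in $[0,1]\cup\{2\}$), but some point does.

\begin{lemma}\label{lem:point}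
If $E\subset K$ is non-empty and compact, then there is $p\in E$ such that $\dim(E\cap B(p,r))=\dim E$ for all $r>0$. We call such a $p$ a \emph{point of full dimension} of $E$.
\end{lemma}

\begin{proof}
Otherwise each $x\in E$ has a radius $r_x>0$ with $\dim(E\cap B(x,r_x))<\dim E$. By compactness finitely many of these balls cover $E$, and then $\dim E$ is the maximum of finitely many numbers less than $\dim E$, which is impossible.
\end{proof}

\subsection*{The Hausdorff metric}
For $C,C'\in\mathcal{K}(K)$, the distance $d_H(C,C')$ is the least $r\ge0$ such that every point of $C$ is within $r$ of a point of $C'$ and every point of $C'$ is within $r$ of a point of $C$. For non-empty compact $E\subset K$ the space $\mathcal{K}(E)$ is a compact metric space. Three observations are used repeatedly.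
\begin{enumerate}
\item[(H1)] For $E\in\mathcal{K}(K)$ and $\varepsilon>0$ there is a non-empty finite $S\subset E$ with $d_H(S,E)\le\varepsilon$, since $E$ is totally bounded. We call such an $S$ an \emph{$\varepsilon$-net} of $E$.
\item[(H2)] If $C,C'\in\mathcal{K}(K)$ lie in $B(p,r)$, then $d_H(C,\{p\})\le r$ and $d_H(C,C')\le 2r$.
\item[(H3)] If $C_i,C_i'\in\mathcal{K}(K)$ for $i$ in some index set and both unions are compact, then $d_H(\bigcup_iC_i,\bigcup_iC_i')\le\sup_id_H(C_i,C_i')$: a point of $C_i$ is within $d_H(C_i,C'_i)$ of $C_i'$, and conversely. In particular, if $f,g$ are continuous maps into $\mathcal{K}(K)$, so is $z\mapsto f(z)\cup g(z)$.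
\end{enumerate}
Infinite unions are harmless when the sets shrink to a point.

\begin{lemma}\label{lem:shrink}
Let $p\in K$ and $r_n\to0$.
\begin{enumerate}
\item[(a)] If $C_n\subset B(p,r_n)$ are compact, then $\{p\}\cup\bigcup_nC_n$ is compact.
\item[(b)] If $Z$ is a metric space and $J_n:Z\to\mathcal{K}(K)$ are continuous maps with $J_n(z)\subset B(p,r_n)$ for all $z$, then $\Lambda(z)=\{p\}\cup\bigcup_nJ_n(z)$ defines a continuous map $\Lambda:Z\to\mathcal{K}(K)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) In an open cover, a set containing $p$ contains all but finitely many $C_n$, and the remaining ones have compact union.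

(b) The values of $\Lambda$ are compact by (a). Fix $z$ and $\varepsilon>0$, and choose $N$ with $2r_n\le\varepsilon$ for $n>N$. By (H2), $d_H(J_n(z),J_n(z'))\le\varepsilon$ for $n>N$ and all $z'$. By continuity the same holds for the finitely many $n\le N$ when $z'$ is close to $z$. For such $z'$, (H3) gives $d_H(\Lambda(z),\Lambda(z'))\le\varepsilon$.
\end{proof}

\begin{lemma}\label{lem:borel}
For a non-empty compact metric space $E$, the function $\dim:\mathcal{K}(E)\to[0,\infty]$ is Borel.
\end{lemma}

\begin{proof}
We first show that $W_{q,\varepsilon}=\{C\in\mathcal{K}(E):\mathcal{H}^q_\infty(C)<\varepsilon\}$ is open for $q,\varepsilon>0$. Let $C\in W_{q,\varepsilon}$, and let $(U_i)_{i\ge1}$ cover $C$ with $\eta=\varepsilon-\sum_i(\operatorname{diam}U_i)^q>0$. Choose $\delta_i>0$ with $(\operatorname{diam}U_i+2\delta_i)^q\le(\operatorname{diam}U_i)^q+\eta2^{-i-1}$, and let $V_i$ be the open $\delta_i$-neighborhood of $U_i$. Then $\sum_i(\operatorname{diam}V_i)^q\le\varepsilon-\eta/2<\varepsilon$. The open set $V=\bigcup_iV_i$ contains the compact set $C$, hence contains its $\rho$-neighborhood for some $\rho>0$. Every $C'$ with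 $d_H(C,C')<\rho$ lies in $V$, so it is covered by the $V_i$ and belongs to $W_{q,\varepsilon}$.

Let $t\ge0$. If $\dim C>t$, then $\mathcal{H}^q(C)=\infty$ for every rational $q\in(t,\dim C)$; conversely, $\mathcal{H}^q(C)>0$ with $q>t$ gives $\dim C\ge q>t$. With (D2),
\[
\{C:\dim C>t\}=\bigcup_{q\in\mathbb{Q},\,q>t}\ \bigcup_{n\ge1}\big(\mathcal{K}(E)\setminus W_{q,1/n}\big),
\]
which is an $F_\sigma$ set. The intervals $(t,\infty]$, $t\ge0$, generate the Borel $\sigma$-algebra of $[0,\infty]$.
\end{proof}

\subsection*{Analytic sets}
Compact metrizable spaces are Polish; this applies to $[0,\infty]$, to $\mathcal{K}(E)$ and to the Cantor space $2^\omega$ of sequences $x=(x_0,x_1,\dots)$ of zeros and ones with the product topology. An $F_\sigma$ set is a countable union of closed sets, and a $G_\delta$ set is the complement of one. We use these facts from \cite[\S\S 4, 14]{Kec}.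
\begin{enumerate}
\item[(A1)] Preimages and images of analytic sets under Borel maps between Polish spaces are analytic.
\item[(A2)] Every non-empty compact metrizable space is a continuous image of $2^\omega$.
\item[(A3)] Every analytic subset $B$ of a Polish space $Y$ is the projection to $Y$ of a $G_\delta$ set $G\subset Y\times2^\omega$.
\end{enumerate}
For (A3), recall that $B$ is the projection of a closed subset $F$ of $Y\times\omega^\omega$ and that $\omega^\omega$ is homeomorphic to a $G_\delta$ set $N\subset2^\omega$. Viewed in $Y\times2^\omega$, the set $F$ equals $\overline{F}\cap(Y\times N)$, an intersection of two $G_\delta$ sets because closed subsets of metric spaces are $G_\delta$.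

\section{Countable dimension sets and gluing}\label{sec:glue}

The method is already visible when a single unwanted value has to be removed.

\begin{example}\label{ex:one}
Let $K=[0,1]$ and $A=\{1/k:k\ge1\}$, a set without a smallest element. By Lemma~\ref{lem:ivt} there are compact sets $Q_k\subset[0,2^{-k}]$ with $\dim Q_k=1/k$. Placing $Q_k$ near $0$ forces convergence, $Q_k\to\{0\}$, so $\{Q_k:k\ge1\}\cup\{\{0\}\}$ is compact. Its dimension set is $A\cup\{0\}$, and we want to get rid of the value $0$ without removing the limit. Let $S_k=\{j2^{-k}:0\le j\le2^k\}$ and $C_k=Q_k\cup S_k$. Since $S_k$ is finite, $\dim C_k=1/k$. Since $S_k\subset C_k\subset[0,1]$, we have $d_H(C_k,[0,1])\le2^{-k}$. So $\{C_k:k\ge1\}\cup\{[0,1]\}$ is compact, and its dimension set is $A$, because the limit now has dimension $1\in A$.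
\end{example}

Nothing here depends on $[0,1]$, and the single set $Q_k$ may be replaced by a compact family.

\begin{lemma}[Gluing]\label{lem:glue}
Let $p\in K$ and $L\in\mathcal{K}(K)$. For $n\ge1$ let $\mathcal{C}_n\subset\mathcal{K}(B(p,2^{-n}))$ be compact and let $S_n$ be a $2^{-n}$-net of $L$. Then
\[
\mathcal{C}=\bigcup_{n\ge1}\mathcal{C}_n'\ \cup\ \{L\cup\{p\}\},\qquad\text{where }\mathcal{C}_n'=\{C\cup S_n:C\in\mathcal{C}_n\},
\]
is compact, every member of $\mathcal{C}_n'$ is within $2^{-n}$ of $L\cup\{p\}$, and $\Delta(\mathcal{C})=\bigcup_n\Delta(\mathcal{C}_n)\cup\{\dim L\}$.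
\end{lemma}

\begin{proof}
For $C\in\mathcal{C}_n$, (H3) and (H2) give $d_H(C\cup S_n,\{p\}\cup L)\le\max(d_H(C,\{p\}),d_H(S_n,L))\le2^{-n}$. The map $C\mapsto C\cup S_n$ is continuous by (H3), so $\mathcal{C}'_n$ is compact. Consider a sequence in $\mathcal{C}$. If infinitely many terms lie in one $\mathcal{C}_n'$, a subsequence converges in $\mathcal{C}'_n$. Otherwise, for each $N$ all but finitely many terms lie outside $\mathcal{C}'_1\cup\dots\cup\mathcal{C}'_N$ and hence within $2^{-N}$ of $L\cup\{p\}$, so the sequence converges to $L\cup\{p\}$. Thus $\mathcal{C}$ is compact. Adding a finite set does not change the dimension, so $\Delta(\mathcal{C}_n')=\Delta(\mathcal{C}_n)$ and $\dim(L\cup\{p\})=\dim L$.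
\end{proof}

\begin{proposition}\label{prop:countable}
Let $A\subset[0,\dim K]$ be non-empty and countable. Then there is a convergent sequence $C_n\to C_\infty$ in $\mathcal{K}(K)$ such that the compact family $\{C_n:n\ge1\}\cup\{C_\infty\}$ has dimension set $A$.
\end{proposition}

\begin{proof}
Write $A=\{a_n:n\ge1\}$, with repetitions allowed, and let $p$ be a point of full dimension of $K$. Since $\dim B(p,2^{-n})=\dim K\ge a_n$, Lemma~\ref{lem:ivt} gives $Q_n\in\mathcal{K}(B(p,2^{-n}))$ with $\dim Q_n=a_n$. Apply Lemma~\ref{lem:glue} with $\mathcal{C}_n=\{Q_n\}$ and $L=Q_1$. The resulting family consists of the sets $C_n=Q_n\cup S_n$ and their limit $C_\infty=Q_1\cup\{p\}$, and its dimension set is $A\cup\{a_1\}=A$.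
\end{proof}

\section{Raising the dimension on an $F_\sigma$ set of parameters}\label{sec:raise}

In Example~\ref{ex:one} the parameter space was $\{1,2,\dots,\infty\}$, the unwanted parameter was $\infty$, and the added set was finite at the wanted parameters and of full dimension at the unwanted one. We now do the same for a parameter space $Z$ and a set of unwanted parameters, first a closed set and then an $F_\sigma$ set.

The added set jumps from one net to the next as the parameter approaches the unwanted set. A jump is compatible with continuity only across a clopen partition, and $\mathcal{K}(E)$ need not have one: $\mathcal{K}([0,1])$ is path connected, via $C\mapsto\lambda C$ for $\lambda\in[0,1]$. This is why we take $Z=2^\omega$ and later parametrize $\mathcal{K}(E)$ by (A2).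

\begin{lemma}\label{lem:closed}
Let $E\in\mathcal{K}(K)$ and let $F\subset2^\omega$ be closed (possibly empty). There is a continuous map $J:2^\omega\to\mathcal{K}(E)$ such that $J(z)=E$ for $z\in F$ and $J(z)$ is finite for $z\notin F$.
\end{lemma}

\begin{proof}
Let $U_0=2^\omega$, and for $k\ge1$ let $U_k$ be the set of $z$ that agree with some point of $F$ in the first $k$ coordinates. Membership in $U_k$ depends on the first $k$ coordinates only, so $U_k$ is clopen. The sets $U_k$ decrease, and $\bigcap_kU_k=F$ because $F$ is closed. Let $\kappa(z)=\sup\{k:z\in U_k\}\in\{0,1,\dots,\infty\}$, so that $\kappa(z)=\infty$ exactly when $z\in F$. Let $S_k$ be a $2^{-k}$-net of $E$ for $k\ge0$, put $S_\infty=E$, and define $J(z)=S_{\kappa(z)}$.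

If $\kappa(z)=k<\infty$, then $J$ is constant on the open set $U_k\setminus U_{k+1}\ni z$. If $z\in F$, then for each $k$ the set $U_k$ is a neighborhood of $z$ on which $\kappa\ge k$, so $d_H(J(z'),J(z))=d_H(S_{\kappa(z')},E)\le2^{-k}$ for $z'\in U_k$. Hence $J$ is continuous.
\end{proof}

For a union $\bigcup_nF_n$ of closed sets one would like to take the union of the corresponding maps $J_n$. If all $J_n$ approximate the same set $E$, this fails. Let $E=[0,1]$ with the nets $S_k$ of Example~\ref{ex:one}, and let $F_n=\{z^{(n)}\}$, where $z^{(n)}\to z$ and $z^{(n)}\ne z$. The values $\kappa_n(z)$ are finite but tend to $\infty$, so $\bigcup_nJ_n(z)$ is the set of all dyadic rationals in $[0,1]$. It is not compact, and its closure has full dimension although $z\notin\bigcup_nF_n$. The remedy is to confine $J_n$ to a ball of radius $2^{-n}$ about a point of full dimension. Then the finite sets can accumulate only at that point, while each ball still carries the dimension of $E$.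

\begin{lemma}\label{lem:fsigma}
Let $E\in\mathcal{K}(K)$ and let $H\subset2^\omega$ be an $F_\sigma$ set. There is a continuous map $\Lambda:2^\omega\to\mathcal{K}(E)$ such that $\dim\Lambda(z)=\dim E$ for $z\in H$ and $\Lambda(z)$ is countable for $z\notin H$.
\end{lemma}

\begin{proof}
Write $H=\bigcup_{n\ge1}F_n$ with $F_n$ closed. Let $p$ be a point of full dimension of $E$ and $E_n=E\cap B(p,2^{-n})$, so $\dim E_n=\dim E$. Let $J_n:2^\omega\to\mathcal{K}(E_n)$ be the map of Lemma~\ref{lem:closed} for $E_n$ and $F_n$, and let $\Lambda(z)=\{p\}\cup\bigcup_{n\ge1}J_n(z)$. By Lemma~\ref{lem:shrink}(b), $\Lambda$ is a continuous map into $\mathcal{K}(E)$. If $z\in F_n$, then $E_n\subset\Lambda(z)\subset E$, so $\dim\Lambda(z)=\dim E$. If $z\notin H$, then every $J_n(z)$ is finite and $\Lambda(z)$ is countable.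
\end{proof}

\section{Analytic dimension sets}\label{sec:analytic}

Lemma~\ref{lem:fsigma} keeps a $G_\delta$ set of parameters and overwrites the rest. The set $B$ of parameters we want to keep, those whose dimension lies in $A$, is only known to be analytic. By (A3), $B$ is the projection of a $G_\delta$ set $G$, so we add a second coordinate $w$ and use each set once for every $w$. For $y\in B$ at least one copy $(y,w)$ lies in $G$ and keeps its dimension. All copies outside $G$ receive the dimension of the ambient set, and this does no harm provided that value belongs to $A$.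

\begin{proposition}\label{prop:max}
Let $E\in\mathcal{K}(K)$, $a=\dim E$, and let $A\subset[0,a]$ be analytic with $a\in A$. Then there is a compact $\mathcal{C}\subset\mathcal{K}(E)$ with $\Delta(\mathcal{C})=A$.
\end{proposition}

\begin{proof}
By (A2) there is a continuous surjection $g:2^\omega\to\mathcal{K}(E)$. The map $y\mapsto\dim g(y)$ is Borel by Lemma~\ref{lem:borel}, so
\[
B=\{y\in2^\omega:\dim g(y)\in A\}
\]
is analytic by (A1). Let $Z=2^\omega\times2^\omega$, and by (A3) let $G\subset Z$ be a $G_\delta$ set whose projection to the first coordinate is $B$. Interleaving coordinates is a homeomorphism of $Z$ with $2^\omega$, so Lemma~\ref{lem:fsigma} applies to the $F_\sigma$ set $H=Z\setminus G$ and gives a continuous $\Lambda:Z\to\mathcal{K}(E)$. Define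
\[
\Phi(y,w)=g(y)\cup\Lambda(y,w).
\]
By (H3), $\Phi:Z\to\mathcal{K}(E)$ is continuous, so $\mathcal{C}=\Phi(Z)$ is compact.

If $(y,w)\in G$, then $\Lambda(y,w)$ is countable and $y\in B$, so $\dim\Phi(y,w)=\dim g(y)\in A$. If $(y,w)\notin G$, then $\Lambda(y,w)\subset\Phi(y,w)\subset E$ and $\dim\Lambda(y,w)=a$, so $\dim\Phi(y,w)=a$; this is where $a\in A$ is used. Hence $\Delta(\mathcal{C})\subset A$.

Conversely, let $t\in A$. By Lemma~\ref{lem:ivt} there is $C\in\mathcal{K}(E)$ with $\dim C=t$, and $C=g(y)$ for some $y$. Then $y\in B$, so $(y,w)\in G$ for some $w$, and $\dim\Phi(y,w)=\dim g(y)=t$.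
\end{proof}

A general $A$ need not contain $\dim K$ and need not have a largest element. We cut it into countably many initial pieces that do have one, realize the $n$-th piece in a ball of radius $2^{-n}$, and glue.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Choose $a_1,a_2,\ldots\in A$ such that every element of $A$ is at most some $a_n$: if $A$ has a maximum, let every $a_n$ be the maximum, and otherwise let $a_n\to\sup A$. Put $A_n=A\cap[0,a_n]$. Then $A=\bigcup_nA_n$ and $a_n\in A_n$. Each $A_n$ is analytic: if $A=f(X)$ with $X$ Polish and $f$ continuous, then $A_n$ is the image of the closed, hence Polish, subspace $f^{-1}([0,a_n])$.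

Let $p$ be a point of full dimension of $K$. Since $\dim B(p,2^{-n})=\dim K\ge a_n$, Lemma~\ref{lem:ivt} gives $E_n\in\mathcal{K}(B(p,2^{-n}))$ with $\dim E_n=a_n$. By Proposition~\ref{prop:max} there is a compact $\mathcal{C}_n\subset\mathcal{K}(E_n)$ with $\Delta(\mathcal{C}_n)=A_n$. Lemma~\ref{lem:glue} with $L=E_1$ gives a compact family with dimension set $\bigcup_nA_n\cup\{a_1\}=A$.
\end{proof}

\section{Cantor families and the classification}\label{sec:cantor}

The family of Theorem~\ref{thm:main} is a continuous image $\Psi(2^\omega)$, but $\Psi$ need not be injective. To make it so, we record the parameter $x$ in the set itself: fix a convergent sequence of marker points $q_i$ and add $q_i$ to $\Psi(x)$ exactly when $x_i=1$. The markers are countable in number and do not affect the dimension. They can be read off only if they do not already lie in $\Psi(x)$, so we first set them aside from a subset of full dimension.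

\begin{lemma}\label{lem:markers}
Let $K$ be infinite. There are $K'\in\mathcal{K}(K)$ with $\dim K'=\dim K$, a point $q\in K'$, and distinct points $q_0,q_1,\ldots\in K\setminus K'$ with $q_i\to q$.
\end{lemma}

\begin{proof}
Let $s=\dim K$. If $s=0$, take a convergent sequence of distinct points of the infinite compact space $K$, let $q$ be its limit, omit the term equal to $q$ if there is one, and put $K'=\{q\}$.

Let $s>0$. Let $q$ be a point of full dimension of $K$ and consider the compact annuli $R_k=\{x\in K:2^{-k-1}\le d(x,q)\le2^{-k}\}$, $k\ge0$. They do not contain $q$, and $R_k\cap R_l=\emptyset$ if $|k-l|\ge2$. For every $m$ we have $B(q,2^{-m})=\{q\}\cup\bigcup_{k\ge m}R_k$, so countable stability and $s>0$ give $\sup_{k\ge m}\dim R_k=s$. Fix numbers $0\le s_j<s$ with $s_j\to s$, and choose indices $k_0,k_1,\dots$ successively with $k_{j+1}\ge k_j+2$ and $\dim R_{k_j}>s_j$. The annuli $R_{k_j}$ are pairwise disjoint and non-empty. We use those with even $j$ for the dimension and those with odd $j$ for the markers: let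
\[
K'=\{q\}\cup\bigcup_{i\ge0}R_{k_{2i}},\qquad q_i\in R_{k_{2i+1}}.
\]
The set $K'$ is compact by Lemma~\ref{lem:shrink}(a), and $s\ge\dim K'\ge\sup_is_{2i}=s$. The points $q_i$ are distinct and lie outside $K'$ by disjointness, and $d(q_i,q)\le2^{-k_{2i+1}}\to0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:class}]
(1)$\Rightarrow$(3) is Theorem~\ref{thm:main}. (3)$\Rightarrow$(2) holds because a compact family is empty or a Polish space. (2)$\Rightarrow$(1) holds because $A$ is the image of an analytic set under the Borel map $\dim$; see Lemma~\ref{lem:borel} and (A1). (4)$\Rightarrow$(3) holds because the Cantor set is compact.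

(1)$\Rightarrow$(4) for infinite $K$. Take $K'$, $q$, $q_i$ from Lemma~\ref{lem:markers}. For $x\in2^\omega$ let $M(x)=\{q\}\cup\{q_i:x_i=1\}$. This is the map of Lemma~\ref{lem:shrink}(b) for the locally constant maps $J_i(x)=\{q_i\}$ if $x_i=1$, $J_i(x)=\{q\}$ if $x_i=0$, and $r_i=d(q_i,q)$. So $M$ is a continuous map into $\mathcal{K}(K)$ with countable values.

Since $A\subset[0,\dim K']$, Theorem~\ref{thm:main} gives a compact $\mathcal{C}'\subset\mathcal{K}(K')$ with $\Delta(\mathcal{C}')=A$. It is non-empty because $A$ is, so (A2) gives a continuous surjection $\Psi:2^\omega\to\mathcal{C}'$. Put $\Psi'(x)=\Psi(x)\cup M(x)$, which is continuous by (H3). As $\Psi(x)\cup\{q\}\subset K'$ and the $q_i\notin K'$ are distinct, $q_i\in\Psi'(x)$ if and only if $x_i=1$. Hence $\Psi'$ is injective, and a continuous injection of a compact space into a metric space is a homeomorphism onto its image $\mathcal{C}=\Psi'(2^\omega)$. Finally, $\dim\Psi'(x)=\dim\Psi(x)$ because $M(x)$ is countable, so $\Delta(\mathcal{C})=\Delta(\mathcal{C}')=A$.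

For the last assertion, a countable family has a countable dimension set, and the converse, with the stated form of $\mathcal{C}$, is Proposition~\ref{prop:countable}.
\end{proof}

\section{Other dimension functions}\label{sec:abstract}

\begin{remark}\label{rem:abstract}
The proof of Theorem~\ref{thm:main} uses only the following properties of $D=\dim$ on $\mathcal{K}(K)$:
\begin{enumerate}
\item[(i)] $D$ is Borel;
\item[(ii)] $D$ is monotone;
\item[(iii)] $D(C\cup C')=\max(D(C),D(C'))$;
\item[(iv)] $D(C\cup S)=D(C)$ whenever $S$ is countable and $C$, $C\cup S\in\mathcal{K}(K)$;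
\item[(v)] for each $E\in\mathcal{K}(K)$, every value in $[0,D(E)]$ is attained by $D$ on $\mathcal{K}(E)$.
\end{enumerate}
Property (i) makes the set $B$ in Proposition~\ref{prop:max} analytic and gives (2)$\Rightarrow$(1). Property (ii) gives the value of $D$ at the overwritten parameters in Lemma~\ref{lem:fsigma} and Proposition~\ref{prop:max}. Property (iii) is used in Lemma~\ref{lem:point}, where the sets $E\cap B(x,r_x)$ are compact. Property (iv) is used in Lemma~\ref{lem:glue} and at the parameters in $G$. Property (v) takes the place of Lemma~\ref{lem:ivt}. Countable stability for uncountable pieces entered only in Lemma~\ref{lem:markers}. Hence Theorem~\ref{thm:main} and the equivalence (1)$\Leftrightarrow$(2)$\Leftrightarrow$(3) of Theorem~\ref{thm:class} hold, with the same proof and with $D$ in place of $\dim$, for every $D:\mathcal{K}(K)\to[0,\infty]$ satisfying (i)--(v).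

Property (v) cannot be omitted. On $K=[0,1]$ let $D(C)=1$ if $\dim C>0$ and $D(C)=0$ otherwise. Then (i)--(iv) hold, but $A=\{1/2\}\subset[0,D(K)]$ is not the set of values of $D$ on any family.
\end{remark}

\begin{thebibliography}{9}

\bibitem{BEK}
Rich\'ard Balka, M\'arton Elekes, Viktor Kiss,
\emph{The range of dimensions of microsets},
arXiv:2102.13059 (2021).

\bibitem{How}
J. D. Howroyd,
\emph{On dimension and on the existence of sets of finite positive Hausdorff measure},
Proc. London Math. Soc. 70 (1995).

\bibitem{Kec}
Kechris,
\emph{Classical Descriptive Set Theory}.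

\end{thebibliography}
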